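# Extreme points of minimal left ideals of invariant Keisler measures in NIP groups

## 1. Minimal left ideals are Bauer simplices

**Theorem 1.** Let $T$ be an NIP theory expanding a group, let $\mathcal G$ be a monster model of $T$, and let $G\prec\mathcal G$ be a small elementary submodel. Let $S^{\mathrm{inv}}\subseteq S_x(\mathcal G)$ be the closed set of $\operatorname{Aut}(\mathcal G/G)$-invariant types, let $X\subseteq S^{\mathrm{inv}}$ be a nonempty closed subsemigroup, and let $\mathfrak M(X)$ be the set of global Keisler measures with support contained in $X$, with the definable convolution $*$. Let $L$ be a minimal left ideal of $(\mathfrak M(X),*)$. Then the set $E=\operatorname{ext}L$ of extreme points of $L$ is closed, the barycenter map $\mathfrak M(E)\to L$ is an affine homeomorphism, and so $L\cong\mathfrak M(E)$ is a Bauer simplex.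

In particular this holds for $X=S^{\mathrm{inv}}$, where $\mathfrak M(X)=\mathfrak M^{\mathrm{inv}}_x(\mathcal G,G)$. For every NIP group, definably amenable or not, the set of extreme points of any minimal left ideal of $(\mathfrak M^{\mathrm{inv}}_x(\mathcal G,G),*)$ is closed, hence Borel.

The last paragraph answers a question of Artem Chernikov and Kyle Gannon, "Definable convolution and idempotent Keisler measures II", arXiv:2202.13232 (2022): is the set of extreme points of such a minimal left ideal always closed, or at least Borel, when $\mathcal G$ is not assumed definably amenable? The answer is yes to both parts. ("Definably amenable" means that some global Keisler measure is invariant under left translation by $\mathcal G$. We shall never use or exclude it.)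

In plain words: the $G$-invariant measures on a group can be convolved. The convolution semigroup has minimal left ideals, and each of them is a compact convex set. A compact convex set is the closed convex hull of its extreme points, but the set of extreme points can be badly placed; already in $\mathbb R^3$ it need not be closed (Section 5). The theorem says that here it is closed, and that each point of $L$ is an average of extreme points in exactly one way.

The proof has two parts. The model-theoretic part, where NIP enters, identifies $\mathfrak M^{\mathrm{inv}}_x(\mathcal G,G)$ with the space of *all* Radon probability measures on the compact space $S^{\mathrm{inv}}$. The convexity part, Theorem 6, concerns continuous affine idempotent maps on such spaces. Section 8 then describes the multiplication on $L$ and how $X$ acts on $E$ (Theorem 7).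

## 2. Keisler measures, convolution, ideals and simplices

**Measures.** For a compact Hausdorff space $S$, let $\mathfrak M(S)$ be the set of Radon (regular Borel) probability measures on $S$, with the weak$^*$ topology: the weakest one making $\mu\mapsto\mu(f)=\int f\,d\mu$ continuous for each $f\in C(S)$. It is a compact convex subset of $C(S)^*$. The support $\operatorname{supp}\mu$ is the set of points all of whose open neighbourhoods have positive measure; it is closed, nonempty, and has measure $1$. Write $\delta_s$ for the point mass at $s$; the map $s\mapsto\delta_s$ is a homeomorphism onto its image.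

A global Keisler measure is a finitely additive probability measure on the $\mathcal G$-definable subsets of $\mathcal G$. It extends uniquely to a Radon probability measure on the type space $S_x(\mathcal G)$, where $[\varphi]=\{p:\varphi\in p\}$ gets measure $\mu(\varphi)$, and we identify the two. The topology given by the maps $\mu\mapsto\mu(\varphi)$ is the weak$^*$ topology, because the indicators of clopen sets span a dense subspace of $C(S_x(\mathcal G))$. A type $p$ is identified with $\delta_p$, the measure with $p(\varphi)=1$ if $\varphi\in p$ and $p(\varphi)=0$ otherwise. A type $p$ lies in $\operatorname{supp}\mu$ exactly when every formula in $p$ has positive measure. For closed $X\subseteq S_x(\mathcal G)$, we identify $\mathfrak M(X)$ with $\{\mu:\operatorname{supp}\mu\subseteq X\}$. Since the complement of $X$ is a union of clopen sets,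
$$\operatorname{supp}\mu\subseteq X\iff \mu(\varphi)=0\text{ for every }\varphi\text{ with }[\varphi]\cap X=\emptyset. \tag{1}$$
In particular $\mathfrak M(X)$ is closed and convex.

**Invariance and NIP.** A measure $\mu$ is invariant (over $G$) if $\mu(\varphi(x,b))=\mu(\varphi(x,\sigma b))$ for all $\varphi,b$ and all $\sigma\in\operatorname{Aut}(\mathcal G/G)$. The set of these measures is $\mathfrak M^{\mathrm{inv}}:=\mathfrak M^{\mathrm{inv}}_x(\mathcal G,G)$. The set $S^{\mathrm{inv}}$ of invariant types is closed, being the intersection of the clopen sets $[\varphi(x,b)\leftrightarrow\varphi(x,\sigma b)]$. We use NIP in this form: for every formula $\varphi(x,y)$ there is a finite $n_\varphi$ such that, for every indiscernible sequence $(b_i)_{i<\omega}$ and every $a$, the truth value of $\varphi(a,b_i)$ changes at most $n_\varphi$ times along the sequence. For instance, for $x<y$ in a linear order one can take $n_\varphi=1$, because indiscernible sequences of elements are monotone or constant.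

**Convolution.** For $\mu,\nu\in\mathfrak M^{\mathrm{inv}}$ put
$$(\mu*\nu)(\varphi(x))=(\mu_x\otimes\nu_y)(\varphi(x\cdot y)),\qquad (\mu_x\otimes\nu_y)(\psi(x,y))=\int_{S_y(M)}F^\psi_\mu\,d\nu|_M, \tag{2}$$
where $M\prec\mathcal G$ is any small model containing $G$ and the parameters of $\psi$, and $F^\psi_\mu(q)=\mu(\psi(x,b))$ for any $b\models q$. By invariance and NIP this is well defined; that statement includes that $F^\psi_\mu$ is a Borel function. For types, $\varphi\in p*q$ means: $\varphi(x\cdot b)\in p$ for $b\models q|_M$. The values are $0$ or $1$, so $p*q$ is again a type, and it is in $S^{\mathrm{inv}}$. Example: for $g,h\in G$, $\delta_g*\delta_h=\delta_{gh}$, since $\varphi(x\cdot h)$ holds at $g$ iff $\varphi(gh)$ holds.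

It is known, and we take as given, that $(\mathfrak M^{\mathrm{inv}},*)$ is a left-continuous compact Hausdorff semigroup: $*$ is associative, and $\mu\mapsto\mu*\nu$ is continuous for each fixed $\nu$. No continuity in $\nu$ is claimed, and we shall use none. From (2), $*$ is affine in each variable separately: $F_\mu^\psi$ is affine in $\mu$, and the integral is affine in $\nu$.

**Ideals.** A left ideal of a semigroup $Q$ is a nonempty $J\subseteq Q$ with $Q*J\subseteq J$; it is minimal if it contains no smaller left ideal. In a compact Hausdorff left-continuous semigroup, minimal left ideals exist, and the Ellis–Numakura lemma says that such a semigroup contains an idempotent, i.e. some $u$ with $u*u=u$.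

**Convexity.** An extreme point of a convex set is a point that is not a nontrivial convex combination of two distinct points of the set. The barycenter of a Radon probability measure $m$ on a compact convex set $L$ is the point $\beta\in L$ with $\ell(\beta)=\int\ell\,dm$ for all continuous linear functionals $\ell$ on the ambient locally convex space. For $L\subseteq\mathfrak M(S)\subseteq C(S)^*$ these functionals are the evaluations at $f\in C(S)$.

**Definition.** A compact convex set $L$ (in a Hausdorff locally convex space) is a *Bauer simplex* if $\operatorname{ext}L$ is closed and every point of $L$ is the barycenter of exactly one Radon probability measure on $\operatorname{ext}L$.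

A triangle is a Bauer simplex. A square is not: its center is the midpoint of both diagonals, so it has two representing measures. For any compact $S$, $\mathfrak M(S)$ is a Bauer simplex, with extreme points the point masses.

The next lemma will be used twice; it turns affine continuity into an integral formula.

**Lemma 2.** Let $S$ be compact Hausdorff and $\Phi:\mathfrak M(S)\to\mathbb R$ continuous and affine. Then $s\mapsto\Phi(\delta_s)$ is continuous and
$$\Phi(\mu)=\int_S\Phi(\delta_s)\,d\mu(s)\qquad(\mu\in\mathfrak M(S)). \tag{3}$$

*Proof.* The function $s\mapsto\Phi(\delta_s)$ is a composition of continuous maps. So both sides of (3) are continuous and affine in $\mu$, and they agree at point masses, hence at finite convex combinations of point masses. It remains to see that these combinations are dense. Given $\mu$, $f_1,\dots,f_n\in C(S)$ and $\varepsilon>0$, the set $\{(f_1(s),\dots,f_n(s)):s\in S\}\subseteq\mathbb R^n$ is bounded, so it can be cut into finitely many Borel pieces of diameter less than $\varepsilon$. Pulling these back gives a partition of $S$ into nonempty Borel sets $B_1,\dots,B_k$ on each of which every $f_i$ varies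 by less than $\varepsilon$. Choose $s_j\in B_j$ and put $\nu=\sum_j\mu(B_j)\delta_{s_j}$. Then $|\mu(f_i)-\nu(f_i)|\le\varepsilon$ for all $i$. $\square$

## 3. Invariant measures are the measures on invariant types

To use convexity theory we must know the shape of the ambient convex set. The next statement is due to Hrushovski and Pillay (*On NIP and invariant measures*).

**Proposition 3.** $\mathfrak M^{\mathrm{inv}}_x(\mathcal G,G)=\mathfrak M(S^{\mathrm{inv}})$.

*Proof.* **Step 1: measures supported on invariant types are invariant.** Let $\operatorname{supp}\mu\subseteq S^{\mathrm{inv}}$ and $\sigma\in\operatorname{Aut}(\mathcal G/G)$. The formula $\varphi(x,b)\wedge\neg\varphi(x,\sigma b)$ belongs to no invariant type, so it has measure $0$, and hence $\mu(\varphi(x,b))\le\mu(\varphi(x,\sigma b))$. The same inequality for $\sigma^{-1}$ and the parameter $\sigma b$ gives $\mu(\varphi(x,\sigma b))\le\mu(\varphi(x,b))$.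

**Step 2: from a non-invariant type in the support to an indiscernible sequence.** Let $\mu$ be invariant, and suppose $p\in\operatorname{supp}\mu$ is not invariant. Then there are $\varphi$ and $b\equiv_Gb'$ with $\varphi(x,b)\wedge\neg\varphi(x,b')\in p$. The pair $b,b'$ need not begin an indiscernible sequence, so we compare both with a third tuple. Let $q$ be a global coheir of $\operatorname{tp}(b/G)$, that is, a global type extending it and finitely satisfiable in $G$. It exists: since $G$ is a model, the sets of solutions in $G$ of formulas of $\operatorname{tp}(b/G)$ have the finite intersection property, so they lie in some ultrafilter, and $q$ is the set of formulas over $\mathcal G$ whose solutions in $G$ form a set of the ultrafilter. It is $G$-invariant: if $d\equiv_Gd'$, then $\psi(y,d)\wedge\neg\psi(y,d')$ has no solution in $G$, so it is not in $q$.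

Choose $c_n\models q|_{Gbb'c_1\dots c_{n-1}}$ for $n\ge1$. Since $b$ and $b'$ both realize $q|_G$, the sequences $(b,c_1,c_2,\dots)$ and $(b',c_1,c_2,\dots)$ are both Morley sequences of the $G$-invariant type $q$ over $G$, hence $G$-indiscernible. If $\varphi(x,c_1)\notin p$, then $\varphi(x,b)\wedge\neg\varphi(x,c_1)\in p$. If $\varphi(x,c_1)\in p$, then $\neg\varphi(x,b')\wedge\varphi(x,c_1)\in p$. So, replacing $\varphi$ by $\neg\varphi$ in the second case, we have a $G$-indiscernible sequence $(b_i)_{i<\omega}$ with $\varphi(x,b_0)\wedge\neg\varphi(x,b_1)\in p$. Since $p\in\operatorname{supp}\mu$,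
$$\varepsilon:=\mu(\varphi(x,b_0)\wedge\neg\varphi(x,b_1))>0 .$$

**Step 3: many alternations.** Put $\theta_i=\varphi(x,b_{2i})\wedge\neg\varphi(x,b_{2i+1})$. By indiscernibility and homogeneity, some automorphism over $G$ takes $(b_0,b_1)$ to $(b_{2i},b_{2i+1})$, so $\mu(\theta_i)=\varepsilon$ for all $i$. For each $k$, $\int\sum_{i<k}1_{\theta_i}\,d\mu=k\varepsilon$. The integrand is a finite-valued function, each of whose values is taken on a definable set. If every $a\in\mathcal G$ satisfied fewer than $k\varepsilon$ of the $\theta_i$, all its values would be less than $k\varepsilon$, and so would the integral. Hence some $a$ satisfies at least $k\varepsilon$ of $\theta_0,\dots,\theta_{k-1}$. For each such $i$ the truth value of $\varphi(a,b_j)$ changes between $j=2i$ and $j=2i+1$, so it changes at least $k\varepsilon$ times. For $k\varepsilon>n_\varphi$ this contradicts NIP. $\square$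

Next we reduce convolution of measures to convolution of types.

**Proposition 4.** For $\mu,\nu\in\mathfrak M^{\mathrm{inv}}$, $r\in S^{\mathrm{inv}}$ and $\varphi(x)$ over $\mathcal G$,
$$(\mu*\nu)(\varphi)=\int_{S^{\mathrm{inv}}}(\mu*r)(\varphi)\,d\nu(r), \tag{4}$$
$$(\mu*r)(\varphi)=\int_{S^{\mathrm{inv}}}(p*r)(\varphi)\,d\mu(p). \tag{5}$$

*Proof.* Let $\psi(x,y)=\varphi(x\cdot y)$. Taking $\nu=\delta_r$ in (2) gives $(\mu*r)(\varphi)=F^\psi_\mu(r|_M)$, a Borel function of $r$. The measure $\nu|_M$ is the push-forward of $\nu$ under restriction $S(\mathcal G)\to S(M)$, so $(\mu*\nu)(\varphi)=\int F^\psi_\mu(r|_M)\,d\nu(r)$. By Proposition 3, $\nu$ is concentrated on $S^{\mathrm{inv}}$, and (4) follows. For (5), the map $\mu\mapsto(\mu*r)(\varphi)$ on $\mathfrak M(S^{\mathrm{inv}})$ is affine and continuous, so Lemma 2 applies. $\square$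

**Proposition 5.** If $X\subseteq S^{\mathrm{inv}}$ is a nonempty closed subsemigroup, then $\mathfrak M(X)$ is a compact convex subsemigroup of $\mathfrak M^{\mathrm{inv}}$.

*Proof.* By (1), $\mathfrak M(X)$ is closed and convex. Let $\mu,\nu\in\mathfrak M(X)$ and $[\varphi]\cap X=\emptyset$. For $p,r\in X$ we have $p*r\in X$, so $(p*r)(\varphi)=0$. By (5), $(\mu*r)(\varphi)=0$ for $r\in X$. By (4), $(\mu*\nu)(\varphi)=0$. So $\mu*\nu\in\mathfrak M(X)$ by (1). $\square$

Besides $X=S^{\mathrm{inv}}$, an example is the set of types finitely satisfiable in $G$. Such types are invariant (by the coheir argument above), and the set is closed: its complement is the union of the $[\varphi]$ with $\varphi$ unsatisfied in $G$. It is a semigroup: if $\varphi\in p*q$, then $\varphi(x\cdot b)\in p$ for $b\models q|_M$, so $\varphi(g\cdot b)$ holds for some $g\in G$; then $\varphi(g\cdot y)\in q$, so $\varphi(g\cdot h)$ holds for some $h\in G$, and $gh\in G$. Here $\mathfrak M(X)$ consists of the measures finitely satisfiable in $G$, i.e. those for which every formula of positive measure has a solution in $G$.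

## 4. A finite group and the ordered additive reals

**A finite group.** As a toy case let $\mathcal G=G$ be a finite group with $n$ elements. Types are elements, all are invariant, and $(\mu*\nu)(A)=\sum_{a,b}\mu(a)\nu(b)1_A(ab)$. For the uniform measure $\lambda$ one gets $\mu*\lambda=\lambda=\lambda*\mu$ for every $\mu$. So $\{\lambda\}$ is a left ideal, and every left ideal $J\ni\mu$ contains $\lambda*\mu=\lambda$. Hence $L=\{\lambda\}$ is the only minimal left ideal, and $E=\{\lambda\}$.

**The group $(\mathbb R,<,+)$.** Let $T=\operatorname{Th}(\mathbb R,<,+)$ and $G=\mathbb R$. The theory is o-minimal, hence NIP. Let $\tau_+$ and $\tau_-$ be the global types at $+\infty$ and $-\infty$: by o-minimality, $\tau_+$ is the unique type containing $x>c$ for all $c\in\mathcal G$, and similarly for $\tau_-$. Both are invariant.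

*Left factor infinite.* For $q\in S^{\mathrm{inv}}$ and $c\in\mathcal G$, the formula $x+b>c$ is in $\tau_+$ for every $b\in\mathcal G$, so $x>c$ is in $\tau_+*q$. Hence $\tau_+*q=\tau_+$; symmetrically $\tau_-*q=\tau_-$.

*Left factor bounded.* If $p\in S^{\mathrm{inv}}\setminus\{\tau_+,\tau_-\}$, then $p$ contains $|x|<c$ for some $c\in\mathcal G$. Given $d\in\mathcal G$, take $M\ni c,d$ and $b\models\tau_+|_M$. Then $b>c+d$, so $|x|<c$ implies $x+b>d$, and $x+b>d$ is in $p$. Hence $p*\tau_+=\tau_+$, and symmetrically $p*\tau_-=\tau_-$.

So $I=\{\tau_+,\tau_-\}$ is a left ideal of $S^{\mathrm{inv}}$. *Measures.* If $\nu\in\mathfrak M(I)$, $\mu\in\mathfrak M^{\mathrm{inv}}$ and $[\varphi]\cap I=\emptyset$, then $(p*r)(\varphi)=0$ for all $p\in S^{\mathrm{inv}}$, $r\in I$, so $(\mu*\nu)(\varphi)=0$ by (5) and (4). Thus $\mathfrak M(I)$ is a left ideal of $\mathfrak M^{\mathrm{inv}}$. For $\mu,\nu\in\mathfrak M(I)$ we have $p*r=p$ for $p,r\in I$, so (5) and (4) give $\mu*\nu=\mu$. Therefore a left ideal $J\subseteq\mathfrak M(I)$ with $\nu\in J$ contains $\mu=\mu*\nu$ for every $\mu\in\mathfrak M(I)$, i.e. $J=\mathfrak M(I)$. So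
$$L=\mathfrak M(I)=\{t\tau_++(1-t)\tau_-:0\le t\le1\}$$
is a minimal left ideal. It is a nondegenerate segment, and $E=\{\tau_+,\tau_-\}$.

## 5. Full measure spaces and retractions: neither suffices alone

**First attempt: the extreme points of $L$ are types.** The extreme points of $\mathfrak M(X)$ are the types in $X$, a closed set. If $\operatorname{ext}L$ were $L\cap X$, we should be done. In the finite group with $n\ge2$ this fails: $L=\{\lambda\}$ contains no type.

**Second attempt: the extreme points are images of types.** Let $u\in L$ be an idempotent and $P(\mu)=\mu*u$. As we shall see in Section 7, $P$ is a continuous affine map of $K=\mathfrak M(X)$ onto $L$. If $e\in\operatorname{ext}L$, then $P^{-1}(e)$ is a nonempty closed face of $K$; by Krein–Milman it has an extreme point, which is extreme in $K$ since $P^{-1}(e)$ is a face, so it is some $\delta_p$. Hence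
$$\operatorname{ext}L\subseteq\{p*u:p\in X\},$$
and the right side is compact. If this were an equality we should be done, but it need not be. In the group $(\mathbb R,<,+)$ take $u=\frac12(\tau_++\tau_-)$. Then $\tau_\pm*u=\tau_\pm$, but $\delta_0*u=\frac12(\delta_0*\tau_++\delta_0*\tau_-)=u$, which is not extreme. A compact set containing $\operatorname{ext}L$ does not make $\operatorname{ext}L$ closed.

Nothing in the second attempt used that $P$ is idempotent, and this is where it must stop. Let $C\subseteq\mathbb R^3$ be the convex hull of the circle $\{(x,y,0):(x-1)^2+y^2=1\}$ and the two points $(0,0,\pm1)$. The points $(0,0,\pm1)$ are extreme, being the unique points of $C$ where $\pm z$ is maximal. Let $c=(x_0,y_0,0)$ be on the circle, $c\ne0$, so that $x_0>0$. The functional $(x_0-1)x+y_0y$ is maximal on the circle only at $c$, with value $(x_0-1)x_0+y_0^2=x_0$, and it is $0<x_0$ at $(0,0,\pm1)$; so $c$ is extreme. But the origin is a limit of such points, and it is the midpoint of $(0,0,1)$ and $(0,0,-1)$. So $\operatorname{ext}C$ is not closed. The barycenter map $\mathfrak M(C)\to C$ is continuous, affine and onto. So *being a continuous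 affine image of some $\mathfrak M(S)$ is not enough*.

Retractions alone do not help either. Give the same $C$ the multiplication $x*y:=x$. It is associative, affine in each variable, and $x\mapsto x*y$ is continuous. If $J\ne\emptyset$ is a left ideal, then $C=C*J\subseteq J$. So the unique minimal left ideal is $C$, and right multiplication by any $u$ is the identity, an idempotent affine map. Hence *for abstract affine compact semigroups, $\operatorname{ext}L$ need not be closed*. It is essential that our ambient semigroup is all of $\mathfrak M(X)$, and this is what Proposition 3, and so NIP, supplies.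

We combine the two ingredients. Suppose $P:\mathfrak M(S)\to\mathfrak M(S)$ is idempotent with image $L$, and put $\pi(s)=P(\delta_s)\in L$. For $e\in L$ we have $e=P(e)$, and by Lemma 2 this reads
$$e=\int_S\pi(s)\,de(s).$$
So $e$ is an average of points $\pi(s)$ of $L$, with weights given by $e$ itself. If $e$ is extreme, the average must be trivial: $\pi(s)=e$ for all $s\in\operatorname{supp}e$. This is a condition on the support of $e$, and it passes to limits, because every point in the support of a limit is approached by points of the supports.

## 6. Affine retracts of $\mathfrak M(S)$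

**Theorem 6.** Let $S$ be compact Hausdorff, $K=\mathfrak M(S)$, and let $P:K\to K$ be continuous and affine with $P\circ P=P$. Put $L=P(K)$, $\pi(s)=P(\delta_s)$, $E=\operatorname{ext}L$.

1. For $e\in L$: $e\in E$ iff $\pi(s)=e$ for all $s\in\operatorname{supp}e$. In particular $E\subseteq\pi(S)$, and distinct points of $E$ have disjoint supports.
2. $E$ is closed.
3. The barycenter map $b:\mathfrak M(E)\to L$ is an affine homeomorphism with inverse $\mu\mapsto\pi_*\mu$. Thus $L$ is a Bauer simplex.

Conversely, if $L$ is any Bauer simplex with $E=\operatorname{ext}L$, the barycenter map $\mathfrak M(E)\to L$ is a continuous affine bijection from a compact space, hence an affine homeomorphism, and $\mathfrak M(E)$ is a retract of itself by the identity. So, up to affine homeomorphism, the continuous affine retracts of spaces $\mathfrak M(S)$ are exactly the Bauer simplices.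

*Proof.* If $S=\emptyset$, all sets are empty; assume $S\ne\emptyset$. Note that $L$ is compact and convex, and that $P(a)=a$ for $a\in L$.

**Step 1: an integral formula for $P$.** For $f\in C(S)$ let $h_f(s)=\pi(s)(f)$. The map $\mu\mapsto P(\mu)(f)$ is continuous and affine, so by Lemma 2, $h_f$ is continuous and
$$P(\mu)(f)=\int_Sh_f\,d\mu\qquad(\mu\in K). \tag{6}$$

**Step 2: if $e$ is extreme, then $\pi=e$ on $\operatorname{supp}e$.** Let $e\in E$, $s\in\operatorname{supp}e$, and suppose $\pi(s)\ne e$. Replacing $f$ by $-f$ if needed, there are $f\in C(S)$ and $\eta>0$ with $h_f(s)>e(f)+\eta$. The set $B=\{t:h_f(t)>e(f)+\eta\}$ is an open neighbourhood of $s$, so $c:=e(B)>0$.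

If $c=1$, then (6) gives $e(f)=P(e)(f)=\int h_f\,de\ge e(f)+\eta$, a contradiction.

If $c<1$, let $e_B$ and $e_{B^c}$ be the normalized restrictions of $e$ to $B$ and its complement. Then $e=ce_B+(1-c)e_{B^c}$, so
$$e=P(e)=c\,P(e_B)+(1-c)\,P(e_{B^c}),$$
a convex combination of points of $L$ with $0<c<1$. By extremality $P(e_B)=e$. But (6) gives $P(e_B)(f)=\int h_f\,de_B\ge e(f)+\eta$, a contradiction.

**Step 3: the converse.** Let $e\in L$ with $\pi(s)=e$ for all $s\in\operatorname{supp}e$, and let $e=ta+(1-t)a'$ with $a,a'\in L$, $0<t<1$. Then $a\le t^{-1}e$, so $\operatorname{supp}a\subseteq\operatorname{supp}e$, and $h_f=e(f)$ on $\operatorname{supp}a$. By (6), $a(f)=P(a)(f)=\int h_f\,da=e(f)$ for all $f$, so $a=e$. Likewise $a'=e$. So $e\in E$.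

Supports are nonempty, so $E\subseteq\pi(S)$. If $s\in\operatorname{supp}e\cap\operatorname{supp}e'$ with $e,e'\in E$, then $e=\pi(s)=e'$. This proves part 1.

**Step 4: $E$ is closed, because the criterion passes to limits.** Let $(e_i)$ be a net in $E$ converging to $e$. Then $e\in L$. Fix $s\in\operatorname{supp}e$, $f\in C(S)$ and $\varepsilon>0$, and let $U=\{t:|h_f(t)-h_f(s)|<\varepsilon\}$, an open neighbourhood of $s$. By Urysohn's lemma there is $g\in C(S)$ with $0\le g\le1$, $g(s)=1$ and $g=0$ off $U$. The set $\{g>\frac12\}$ is an open neighbourhood of $s\in\operatorname{supp}e$, so $e(g)>0$. Since $e_i(g)\to e(g)$, eventually $e_i(g)>0$, hence $e_i(U)>0$ and there is some $t\in U\cap\operatorname{supp}e_i$. By part 1, $\pi(t)=e_i$, so $h_f(t)=e_i(f)$ and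
$$|e_i(f)-h_f(s)|<\varepsilon\quad\text{eventually.}$$
In the limit $|e(f)-h_f(s)|\le\varepsilon$. As $\varepsilon$ and $f$ were arbitrary, $\pi(s)=e$. This holds for every $s\in\operatorname{supp}e$, so $e\in E$ by part 1. This proves part 2.

**Step 5: every point of $L$ has a representing measure on $E$.** By part 2, $E$ is compact. For $m\in\mathfrak M(E)$ let $b(m)$ be the element of $\mathfrak M(S)$ given by
$$b(m)(f)=\int_Ee(f)\,dm(e)\qquad(f\in C(S)). \tag{7}$$
The integrand is continuous in $e$, and the right side is a positive normalized linear functional of $f$, so $b(m)$ exists by the Riesz theorem. The map $b$ is affine and continuous, and $b(\delta_e)=e$. It sends finitely supported measures to convex combinations of points of $E$, which are in $L$; these measures are dense and $L$ is closed, so $b(\mathfrak M(E))\subseteq L$. The image is compact, convex and contains $E$, and $L$ is the closed convex hull of $E$ by Krein–Milman. So $b$ is onto. (This is an instance of Phelps, *Lectures on Choquet's Theorem*, Prop. 1.2.)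

**Step 6: the representing measure is unique.** Let $\mu=b(m)$ and $h\in C(L)$. Then $h\circ\pi\in C(S)$. For $e\in E$, part 1 says that $h\circ\pi$ is constantly $h(e)$ on $\operatorname{supp}e$, so $e(h\circ\pi)=h(e)$. Using (7) with $f=h\circ\pi$,
$$\int_Lh\,d(\pi_*\mu)=\mu(h\circ\pi)=\int_Ee(h\circ\pi)\,dm(e)=\int_Eh(e)\,dm(e).$$
As $h$ was arbitrary, $\pi_*\mu=m$ as measures on $L$. So $m$ is determined by $\mu$: $b$ is injective with inverse $\mu\mapsto\pi_*\mu$. A continuous bijection from a compact space to a Hausdorff space is a homeomorphism. This proves part 3. $\blacksquare$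

In the group $(\mathbb R,<,+)$ with $u=\frac12(\tau_++\tau_-)$, we have $\pi(p)=p*u$. The point $u=\pi(\delta_0)$ lies in $\pi(S)$, but $\tau_+\in\operatorname{supp}u$ and $\pi(\tau_+)=\tau_+\ne u$, so the criterion rejects $u$, as it should.

## 7. Right multiplication by an idempotent retracts $\mathfrak M(X)$ onto $L$

**Proof of Theorem 1.** By Proposition 5 and the given facts, $\mathfrak M(X)$ is a compact Hausdorff semigroup in which every map $\mu\mapsto\mu*\nu$ is continuous and affine. Let $L$ be a minimal left ideal.

**Step 1: $L$ is compact and contains an idempotent.** For $a\in L$, the set $\mathfrak M(X)*a$ is a left ideal by associativity, and it is contained in $L$. By minimality,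
$$L=\mathfrak M(X)*a\qquad(a\in L). \tag{8}$$
So $L$ is the image of a compact convex set under a continuous affine map, hence compact and convex. It is closed under $*$, so by the Ellis–Numakura lemma it contains an idempotent $u$.

**Step 2: the retraction.** Put
$$P_u:\mathfrak M(X)\to\mathfrak M(X),\qquad P_u(\mu)=\mu*u .$$
It is continuous and affine. We have $P_u(P_u(\mu))=\mu*(u*u)=\mu*u=P_u(\mu)$, and its image is $\mathfrak M(X)*u=L$ by (8).

**Step 3: apply Theorem 6.** With $S=X$ and $P=P_u$, Theorem 6 says that $\operatorname{ext}L$ is closed, that $b:\mathfrak M(\operatorname{ext}L)\to L$ is an affine homeomorphism, and that $L$ is a Bauer simplex. For $X=S^{\mathrm{inv}}$, Proposition 3 gives $\mathfrak M(X)=\mathfrak M^{\mathrm{inv}}_x(\mathcal G,G)$. So the set of extreme points of any minimal left ideal of $\mathfrak M^{\mathrm{inv}}_x(\mathcal G,G)$ is always closed, in particular Borel. $\blacksquare$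

For later use we record that for every idempotent $u\in L$, Theorem 6 applies to $P_u$, with $\pi(p)=p*u$ for $p\in X$.

## 8. The multiplication on $L$ and the action of $X$ on $E$

**Theorem 7.** In the situation of Theorem 1:

1. $x*y=x$ for all $x,y\in L$.
2. $e\in L$ is extreme in $L$ iff $p*e=e$ for every $p\in\operatorname{supp}(e)$.
3. $X*E\subseteq E$, and $X*e=E$ for every $e\in E$. So $E$ is a minimal $X$-invariant set. Also $I*e=E$ for every minimal left ideal $I$ of $X$.
4. If $L'$ is another minimal left ideal of $\mathfrak M(X)$ and $u'\in L'$, then $x\mapsto x*u'$ is an affine homeomorphism and semigroup isomorphism $L\to L'$ carrying $\operatorname{ext}L$ onto $\operatorname{ext}L'$.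

*Proof.*

**Step 1: recall of Ellis structure theory.** We use two standard facts, with their short proofs.

(a) *If $x\in L$ and $v\in L$ is idempotent, then $x*v=x$.* By (8), $x=\mu*v$ for some $\mu$, so $x*v=\mu*v*v=\mu*v=x$.

(b) *$L$ is the disjoint union of the sets $v*L$, $v$ ranging over the idempotents of $L$, and each $v*L$ is a group with identity $v$.* First, for $x\in L$ the set $L*x$ is a left ideal contained in $L$, so $L*x=L$. Group: $v*L$ is closed under $*$; $v$ is a left identity since $v*v=v$, and a right identity by (a). If $x\in v*L$, choose $y\in L$ with $y*x=v$; then $v*y\in v*L$ and $(v*y)*x=v*v=v$. So every element has a left inverse, and $v*L$ is a group. Covering: for $x\in L$ the set $\{y\in L:y*x=x\}$ is nonempty since $L*x=L$, closed by continuity of $y\mapsto y*x$, and a subsemigroup. By Ellis–Numakura it contains an idempotent $v$, and $x=v*x\in v*L$. Disjointness: let $x\in v*L\cap w*L$ and let $x^{-1}$ be the inverse of $x$ in $v*L$. Since $w*x=x$, we get $w*v=w*x*x^{-1}=x*x^{-1}=v$. But $w*v=w$ by (a). So $v=w$.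

**Step 2: one of the groups is trivial.** By Krein–Milman there is some $e\in E$. Let $v$ be the idempotent with $e\in H:=v*L$. Left multiplication by $v$ is affine, so $H$ is convex.

*$v$ is extreme in $H$.* Let $v=ta+(1-t)b$ with $a,b\in H$ and $0<t<1$. Then $e=v*e=t(a*e)+(1-t)(b*e)$ with $a*e,b*e\in L$. As $e$ is extreme in $L$, $a*e=b*e=e=v*e$. Cancelling $e$ in the group $H$ gives $a=b=v$.

*$H=\{v\}$.* Let $g\in H$. By convexity $\frac12(v+g)\in H$; let $n$ be its inverse in $H$. Then
$$v=\tfrac12(v+g)*n=\tfrac12(n+g*n),$$
with $n,g*n\in H$. As $v$ is extreme in $H$, $n=g*n=v$, so $v=g*n=g*v=g$.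

**Step 3: all the groups are trivial, which gives part 1.** Let $w\in L$ be another idempotent. The map $v*L\to w*L$, $x\mapsto w*x$, has inverse $y\mapsto v*y$: for $x\in v*L$, $v*(w*x)=(v*w)*x=v*x=x$ by (a), and symmetrically. So $w*L$ has one element, namely $w$. By (b), $L$ is the union of these singletons, so every element of $L$ is idempotent. Then (a) says $x*y=x$ for all $x,y\in L$.

**Step 4: part 2.** Let $e\in L$. By part 1, $e$ is an idempotent, so we may apply Theorem 6(1) to $P_e$, for which $\pi(p)=p*e$. It says precisely that $e$ is extreme iff $p*e=e$ for all $p\in\operatorname{supp}e$. Here $e$ itself defines the retraction, so no auxiliary $u$ appears.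

**Step 5: part 3, $X*E\subseteq E$.** Let $e\in E$, $p\in X$, and fix $u\in L$, an idempotent by part 1. We locate the support of $p*e$. Since left multiplication by $p$ is not known to be continuous, we take a closure: let $D$ be the closure of $\{p*r:r\in\operatorname{supp}e\}$ in $X$. If $[\varphi]\cap D=\emptyset$, then by (4)
$$(p*e)(\varphi)=\int(p*r)(\varphi)\,de(r)=0,$$
since the integrand vanishes on $\operatorname{supp}e$. So $\operatorname{supp}(p*e)\subseteq D$ by (1). By Theorem 6(1) for $P_u$, $r*u=e$ for $r\in\operatorname{supp}e$, hence $(p*r)*u=p*(r*u)=p*e$. Right multiplication $t\mapsto t*u$ *is* continuous on $X$, so $t*u=p*e$ for all $t\in D$, in particular for all $t\in\operatorname{supp}(p*e)$. Since $p*e\in L$, Theorem 6(1) for $P_u$ gives $p*e\in E$.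

**Step 6: part 3, the equalities.** Let $e\in E$. By Step 5, $X*e\subseteq E$. Conversely let $f\in E$ and choose $q\in\operatorname{supp}f\subseteq X$. Theorem 6(1), applied to $P_e$ and the extreme point $f$, gives $q*e=f$. So $X*e=E$. A nonempty $X$-invariant subset $F\subseteq E$ contains $X*f=E$ for any $f\in F$, so $E$ is minimal. Finally let $I$ be a minimal left ideal of $X$ and $q\in I$. Then $X*q$ is a left ideal contained in $I$, so $I=X*q$ and $I*e=X*(q*e)=E$, because $q*e\in E$.

**Step 7: part 4.** Let $u\in L$. For $x\in L$ we have $x*u'\in L'$, since $L'$ is a left ideal. Moreover $u'*u\in L$, so by part 1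
$$(x*u')*u=x*(u'*u)=x .$$
Symmetrically $(y*u)*u'=y$ for $y\in L'$. So $x\mapsto x*u'$ and $y\mapsto y*u$ are mutually inverse continuous affine bijections between $L$ and $L'$, and they match extreme points. By part 1, both $L$ and $L'$ carry the multiplication $x*y=x$, so any bijection between them is a semigroup isomorphism. $\blacksquare$

Both examples of Section 4 can be read through Theorem 7. In the finite group, $E=\{\lambda\}$ and $p*\lambda=\lambda$ for every element $p$. In $(\mathbb R,<,+)$, $X=S^{\mathrm{inv}}$ acts on $E=\{\tau_+,\tau_-\}$ by $\tau_+*e=\tau_+$, $\tau_-*e=\tau_-$ and $p*e=e$ for all other $p$. So $X*e=E$ for both points $e$, the action on $E$ is minimal, and $E$ is not a single point.
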